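# Ultrafilters and colorings of infinite graph powers

## 1. Nine cells, eight bit strings, and infinite sequences

Take a $3\times 3$ grid of cells $(a,b)$ with $a,b\in\{0,1,2\}$. Join two cells when they lie in different rows *and* in different columns. How can we color the cells properly with three colors?

Two cells may share a color only if they lie in a common row or a common column. Suppose a color class contains two cells of the same row, $(a,b)$ and $(a,b')$ with $b\ne b'$. A third cell of that class lying outside row $a$ would have to share a column with both, which is impossible. The same holds with rows and columns exchanged. So every color class lies inside one row or one column and has at most three cells. Three classes cover nine cells, hence every class is a full row or a full column. A row and a column meet, so either all three classes are rows or all three are columns. The color of $(a,b)$ depends on $a$ alone or on $b$ alone.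

With two colors and three coordinates the picture changes. Take the bit strings $(a,b,c)\in\{0,1\}^3$ and join two strings when they differ in all three places. The graph consists of four disjoint edges. The parity $a+b+c \bmod 2$ is a proper $2$-coloring, since flipping three bits changes the parity, and it depends on all three coordinates.

Now take infinite sequences $v=(v_0,v_1,\dots)$ with entries in $\{0,1,2\}$, joined when they differ at every place. For each $i$, the map $v\mapsto v_i$ is a proper $3$-coloring. There are others. Let $\mathscr U$ be a nonprincipal ultrafilter on $\omega$ and let $\Phi(v)$ be the unique $c$ with $\{i: v_i=c\}\in\mathscr U$. If $\Phi(u)=\Phi(v)=c$, then the sets $\{i:u_i=c\}$ and $\{i:v_i=c\}$ belong to $\mathscr U$, so they meet; at a common $i$ we have $u_i=v_i$, and $u,v$ are not adjacent. So $\Phi$ is proper. It is not a function of a single coordinate: changing one entry of $v$ never changes $\Phi(v)$, while $\Phi$ is not constant. On infinite powers, "depends on one coordinate" has to be replaced by "is determined by an ultrafilter". We ask when this weaker statement is true.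

## 2. Trivial colorings and colorings determined by an ultrafilter

All graphs are simple and undirected, and the axiom of choice is assumed. A *coloring* is a proper vertex coloring, and a *$k$-coloring* uses at most $k$ colors. $\chi(G)$ is the chromatic number. We fix a set $C$ of $k$ colors and let all $k$-colorings take values in $C$; renaming colors injectively affects none of the notions below.

**Product.** For graphs $(G_i)_{i\in I}$, the product $\times_{i\in I}G_i$ has vertex set $\times_{i\in I}V(G_i)$, and $u,v$ are adjacent iff $u_iv_i\in E(G_i)$ for *all* $i\in I$. We write $G^I$ when all factors equal $G$, and $G^n$ for $I=n=\{0,\dots,n-1\}$, where $n\ge1$.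

The grid of Section 1 is $K_3^2$ and the bit strings form $K_2^3$. Constant vectors form a copy of $G$ in $G^I$ for every $I\neq\emptyset$. Also, adjacency in all coordinates means that a walk of length $m$ in $G^I$ is the same thing as a family of walks of length $m$, one in each coordinate.

**Trivial coloring.** A coloring $\Phi$ of $\times_{i\in I}G_i$ is trivial if there are $i^*\in I$ and a coloring $\phi$ of $G_{i^*}$ with $\Phi(v)=\phi(v_{i^*})$ for all $v$.

Section 1 shows that all $3$-colorings of $K_3^2$ are trivial, and that the parity coloring of $K_2^3$ is not.

**Ultrafilter.** An ultrafilter on a set $\lambda$ is a family $\mathscr U$ of subsets of $\lambda$ with $\lambda\in\mathscr U$ and $\emptyset\notin\mathscr U$, closed under supersets and finite intersections, and containing exactly one of $A,\lambda\setminus A$ for each $A\subseteq\lambda$.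

If a member of $\mathscr U$ is split into finitely many pieces, exactly one piece is in $\mathscr U$. If $\{i\}\in\mathscr U$ for some $i$, then $\mathscr U=\{A:i\in A\}$ is *principal*. Every infinite set carries nonprincipal ultrafilters, and all members of these are infinite.

**Determined by an ultrafilter.** Let $\lambda$ be an infinite cardinal. A coloring $\Phi$ of $G^\lambda$ is determined by an ultrafilter if there is an ultrafilter $\mathscr U$ on $\lambda$ such that $\Phi(u)=\Phi(v)$ whenever $\{\xi\in\lambda:u_\xi=v_\xi\}\in\mathscr U$.

For an example that makes sense for any $G$, finite or not, let $\varphi$ be a $k$-coloring of $G$ and $\mathscr U$ an ultrafilter on $\lambda$, and let $\Phi(v)$ be the unique $c\in C$ with $\{\xi:\varphi(v_\xi)=c\}\in\mathscr U$. It is proper by the argument of Section 1, and it is determined by $\mathscr U$: if $u,v$ agree on a set in $\mathscr U$, intersect this set with $\{\xi:\varphi(u_\xi)=\Phi(u)\}$.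

If $G$ is finite, each $v\in V(G^\lambda)$ has a unique $v_{\mathscr U}\in V(G)$ with $\{\xi:v_\xi=v_{\mathscr U}\}\in\mathscr U$. In that case $\Phi$ is determined by $\mathscr U$ iff $\Phi(v)=\phi(v_{\mathscr U})$ for some coloring $\phi$ of $G$. For one direction let $\phi(a)$ be the color of the constant vector $a$ and note that $v$ agrees with the constant vector $v_{\mathscr U}$ on a set in $\mathscr U$. For the other, if $u,v$ agree on a set in $\mathscr U$, then $u_{\mathscr U}=v_{\mathscr U}$.

The known result for finite graphs is this. *Let $G$ be finite with $\chi(G)=k$, such that for every $n\ge1$ every $k$-coloring of $G^n$ is trivial. Then for every infinite $\lambda$ every $k$-coloring of $G^\lambda$ is determined by an ultrafilter.* The question we treat comes from Tamás Csernák, "Trivial coloring of Cartesian product of graphs", arXiv:2303.06406 (2023). It asks whether the same is true when $G$ is an *infinite* graph with finite chromatic number $k$.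

The answer is no. For every $k\ge3$ there is one infinite graph satisfying the hypothesis and violating the conclusion for every infinite $\lambda$ (Theorem 8). For $k\le2$ the assertion holds for easy reasons (Proposition 9). We then characterize the graphs for which the conclusion does hold (Theorems 10 and 11).

## 3. Partitioning the index set by values

The sensible first approach is to look for the ultrafilter inside the coloring, using vectors with few values. For $A\subseteq\lambda$ let $[a,b]_A$ be the vector equal to $a$ on $A$ and to $b$ off $A$.

**Lemma 1.** Let $\chi(G)=k\ge2$ and suppose that for every $n\ge1$ every $k$-coloring of $G^n$ is trivial. Let $\Phi$ be a $k$-coloring of $G^\lambda$, let $\varphi(a)$ be the color of the constant vector $a$, and put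
$$\mathscr U=\{A\subseteq\lambda:\ \Phi([a,b]_A)=\varphi(a)\ \text{ for all } a,b\in V(G)\}.$$
Then $\mathscr U$ is an ultrafilter on $\lambda$. Moreover, for every partition of $\lambda$ into nonempty sets $A_0,\dots,A_{n-1}$ there is a unique $i$ such that $\Phi(v)=\varphi(\text{value of }v\text{ on }A_i)$ for all $v$ constant on each piece, and a union of pieces is in $\mathscr U$ iff it contains $A_i$.

*Proof.* The map $\varphi$ is a coloring of $G$, and it is not constant, because $G$ has an edge. Vectors constant on each piece form a copy of $G^n$, and $\Phi$ restricts to a $k$-coloring of it. That coloring is trivial, so it is $\theta(\text{value on }A_i)$ for some $i$ and $\theta$; constant vectors show $\theta=\varphi$. If $i\ne i'$ both worked, then giving value $a$ to $A_i$ and $b$ to $A_{i'}$ would yield $\varphi(a)=\varphi(b)$ for all $a,b$, which is false. So $i$ is unique.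

Let $A$ be a union of pieces. If $A\supseteq A_i$, then $\Phi([a,b]_A)=\varphi(a)$ for all $a,b$, and $A\in\mathscr U$. If $A\not\supseteq A_i$, then $A\cap A_i=\emptyset$ and $\Phi([a,b]_A)=\varphi(b)$, which is not always $\varphi(a)$, so $A\notin\mathscr U$.

Clearly $\lambda\in\mathscr U$, and $\emptyset\notin\mathscr U$ because $\Phi([a,b]_\emptyset)=\varphi(b)$. Given $A,B\subseteq\lambda$, take as pieces the nonempty sets among $A\cap B$, $A\setminus B$, $B\setminus A$, $\lambda\setminus(A\cup B)$, and let $A_i$ be the distinguished piece. If $A\in\mathscr U$ and $A\subseteq B$, then $B\supseteq A\supseteq A_i$, so $B\in\mathscr U$. If $A,B\in\mathscr U$, both contain $A_i$, so $A\cap B\in\mathscr U$. Exactly one of $A$ and $\lambda\setminus A$ contains $A_i$, so exactly one is in $\mathscr U$. ∎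

For finite $G$ and $k\ge2$ this finishes the job. Let $v,v'$ agree on $P\in\mathscr U$. Split $\lambda$ according to the pair $(v_\xi,v'_\xi)$. There are finitely many nonempty pieces, both vectors are constant on each, and $P$ contains a union $P_0$ of pieces only if we take care, so let $P$ be the full agreement set $\{\xi:v_\xi=v'_\xi\}$ (still in $\mathscr U$, as a superset), which *is* a union of pieces. By Lemma 1, $P$ contains the distinguished piece $A_i$. On $A_i$ the two vectors have the same value, so $\Phi(v)=\Phi(v')$. For $k=1$ every $1$-coloring is constant. This proves the known result.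

For infinite $G$, Lemma 1 still holds and still produces $\mathscr U$. The argument breaks at the words "finitely many nonempty pieces". A vector such as $v=(0,1,2,3,\dots)$ in a graph on the integers splits $\omega$ into singletons, and the partition gives back the whole power $G^\omega$. Triviality of finite powers constrains only vectors with finitely many values.

## 4. What triviality of the square already demands

The breakdown suggests treating vectors with infinitely many values differently from the rest. A coloring may be defined independently on different connected components. If $G$ is disconnected, so is $G^2$, and then we can color some components by one coordinate and the others by another. But this spoils the hypothesis, already for $n=2$. The next lemma says so, and it exposes a second necessary condition. We need two notions, where $N[x]=N(x)\cup\{x\}$.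

**Frozen coloring.** A $k$-coloring $\psi$ of $A$ is frozen if $\psi(N[a])=C$ for every $a\in V(A)$: no single vertex can be recolored.

**Forcing at a vertex.** A graph $F$ is forcing at $x\in V(F)$ if every $k$-coloring $\psi$ of $F$ satisfies $\psi(N_F[x])=C$.

So all $k$-colorings of $G$ are frozen iff $G$ is forcing at each of its vertices. If a subgraph of $G$ is forcing at $x$, so is $G$: restrict the coloring and note $N_F[x]\subseteq N_G[x]$. Here are examples.

* $K_k$ is forcing at each vertex.
* For $k=3$, color the $5$-cycle in cyclic order by $0,1,0,1,2$. The second vertex has color $1$ and both its neighbors have color $0$, so this coloring is not frozen.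
* For $k=3$, let $F$ have vertices $1,2,3,4,5$ and $x$, with $i\sim j$ iff $|i-j|\in\{1,2\}$, and $x\sim 1$, $x\sim5$. Consecutive triangles $123,234,345$ share edges, so any $3$-coloring gives $4$ the color of $1$ and $5$ the color of $2$. Hence $1$ and $5$ get different colors and $F$ is forcing at $x$, although $x$ lies in no triangle. If we delete vertex $3$, we get the $5$-cycle $x,1,2,4,5$; the colors $1\mapsto\alpha$, $2\mapsto\beta$, $4\mapsto\gamma$, $5\mapsto\alpha$, $x\mapsto\beta$ (with $\alpha,\beta,\gamma$ distinct) show that forcing is lost.

**Lemma 2.** Let $\chi(G)=k\ge2$ and suppose every $k$-coloring of $G^2$ is trivial. Then $G$ is connected and forcing at every vertex.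

*Proof.* Suppose $G$ is disconnected, let $Y\ne V(G)$ be a component and $\varphi$ a $k$-coloring of $G$. Put $\Phi(a,b)=\varphi(b)$ for $a\in Y$ and $\Phi(a,b)=\varphi(a)$ for $a\notin Y$. If $(a,b)\sim(a',b')$, then $a\sim a'$, so $a,a'$ are both in $Y$ or both outside; thus $\Phi$ is proper. If $\Phi$ depended only on $a$, fixing $a\in Y$ would show that $\varphi$ is constant. If it depended only on $b$, then for $y\in Y$, $a\notin Y$ and all $b$ we would have $\varphi(b)=\Phi(y,b)=\Phi(a,b)=\varphi(a)$, and $\varphi$ would again be constant. But $G$ has an edge. So $\Phi$ is nontrivial, a contradiction.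

Suppose $G$ is not forcing at $x$: there are a $k$-coloring $\psi$ of $G$ and $d\in C$ with $d\notin\psi(N[x])$. Let $qq'$ be an edge and put $\Phi(a,b)=\psi(a)$, except $\Phi(x,q')=d$. The neighbors of $(x,q')$ have the form $(a,b)$ with $a\sim x$ and have color $\psi(a)\neq d$, so $\Phi$ is proper. It is trivial by hypothesis. Since $\Phi(x,q)=\psi(x)\ne d=\Phi(x,q')$, it is a function of the second coordinate. Hence $\psi(a)=\Phi(a,q)$ is the same for all $a$, so $\psi$ is constant, a contradiction. ∎

So we want a *connected* graph $G$, with all $k$-colorings frozen, such that $G^\lambda$ is nevertheless disconnected. A walk in $G^\lambda$ has the same length in all coordinates. If $G$ is connected but has infinite diameter, a vector whose entries run away to infinity cannot be reached from a constant vector, whereas in finite powers there is always a common length to be found (when $G$ is not bipartite). The simplest candidate with frozen $k$-colorings is an infinite strip of overlapping $k$-cliques.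

## 5. Colorings of a product of two graphs

We now show that, in the presence of a $k$-clique, the two conditions of Lemma 2 suffice for all finite powers. We freely identify $A\times B$ with $B\times A$.

**Lemma 3.** Let $B$ be connected and $\Phi$ a $k$-coloring of $A\times B$. If for some $b_0$ the map $\varphi=\Phi(\cdot,b_0)$ is a frozen (proper) $k$-coloring of $A$, then $\Phi(a,b)=\varphi(a)$ for all $a,b$.

*Proof.* Suppose $\Phi(\cdot,b)=\varphi$ and $b\sim b'$. Let $a\in V(A)$ and $c\neq\varphi(a)$. As $\varphi$ is frozen there is $a'\sim a$ with $\varphi(a')=c$. Then $(a',b)\sim(a,b')$ and $\Phi(a',b)=c$, so $\Phi(a,b')\ne c$. This excludes every color except $\varphi(a)$, so $\Phi(a,b')=\varphi(a)$. Thus $\Phi(\cdot,b')=\varphi$, and connectedness of $B$ carries this from $b_0$ to every vertex of $B$. ∎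

A caution: $\Phi(\cdot,b_0)$ need not be proper in general, because $(a,b_0)$ and $(a',b_0)$ are never adjacent. Properness has to be verified each time.

**Lemma 4.** Let $K$ be a $k$-clique ($k\ge2$), $T$ a connected graph, $\Phi$ a $k$-coloring of $T\times K$, and $f_t=\Phi(t,\cdot):K\to C$.

(a) If some $f_t$ is a bijection, then $f_{t'}=f_t$ for all $t'\in V(T)$.

(b) If no $f_t$ is a bijection and $T$ is forcing at $x$, then $f_x$ is constant.

*Proof.* (a) A bijection $K\to C$ is a frozen proper coloring of $K$. Apply Lemma 3 with $A=K$ and $B=T$.

(b) Since $|K|=|C|=k$, a non-bijective $f_t$ takes some color at least twice. For each $t$ choose such a color $c(t)$, so $|f_t^{-1}(c(t))|\ge2$. We check that $c$ is a coloring of $T$. Suppose $t\sim t'$ and $c(t)=c(t')=c$. Pick $p$ with $f_t(p)=c$, and then $p'\ne p$ with $f_{t'}(p')=c$, which exists because two vertices have this color under $f_{t'}$. Then $p\sim p'$ in $K$, so $(t,p)\sim(t',p')$ have the same color, a contradiction.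

Suppose $f_x$ is not constant and pick $p$ with $d:=f_x(p)\neq c(x)$. If some $t\sim x$ had $c(t)=d$, there would be $p'\neq p$ with $f_t(p')=d$, and $(t,p')\sim(x,p)$ would both have color $d$. So no neighbor of $x$ gets $d$ under $c$, and neither does $x$. Thus $d\notin c(N[x])$, contradicting that $T$ is forcing at $x$. ∎

**Lemma 5.** Let $A,B$ be connected graphs with $\chi=k\ge2$, each containing a $k$-clique and each having only frozen $k$-colorings. Then every $k$-coloring $\Phi$ of $A\times B$ is trivial.

*Proof.* Let $K\subseteq A$ and $L\subseteq B$ be $k$-cliques. Apply Lemma 4 to $A\times L$; $A$ is forcing at each vertex. Either no $\Phi(a,\cdot)|_L$ is a bijection, and then each is constant, or all of them equal one bijection.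

*Case 1: $\Phi(a,l)=\varphi(a)$ for all $a\in V(A)$, $l\in L$.* We check that $\varphi$ is proper: for $a\sim a'$ take $l\ne l'$ in $L$; then $(a,l)\sim(a',l')$, so $\varphi(a)\neq\varphi(a')$. Hence $\varphi$ is a $k$-coloring of $A$, so it is frozen, and Lemma 3 with $b_0=l$ gives $\Phi(a,b)=\varphi(a)$ everywhere.

*Case 2: $\Phi(a,l)=\beta(l)$ for all $a\in V(A)$, $l\in L$, with $\beta$ a bijection.* For $b\in V(B)$ let $g_b=\Phi(\cdot,b)|_K$. For $b\in L$ this is constantly $\beta(b)$, so it is not a bijection. By Lemma 4(a), with $T=B$ and clique $K$, no $g_b$ is a bijection. By Lemma 4(b) every $g_b$ is constant, say with value $\psi(b)$. As in Case 1, $\psi$ is proper: for $b\sim b'$ take $p\neq p'$ in $K$. So $\psi$ is a frozen coloring of $B$, and $\Phi(p,\cdot)=\psi$ for $p\in K$. Lemma 3 with the roles of $A$ and $B$ exchanged gives $\Phi(a,b)=\psi(b)$ everywhere. ∎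

**Lemma 6.** Let $G$ be connected and non-bipartite. (a) $G^n$ is connected for every $n\ge1$. (b) If moreover $G$ has finite diameter, then there is $N$ such that in every power $G^I$ ($I\neq\emptyset$) any two vertices are joined by a walk of length exactly $N$.

*Proof.* Let $z$ lie on a cycle of odd length $\ell$. For vertices $a,b$ put $d=d(a,z)+d(z,b)$. There is a walk from $a$ to $b$ through $z$ of length $d$, and by going once around the cycle at $z$ we get one of length $d+\ell$. These lengths have different parities, and any walk can be prolonged by $2$ by going back and forth along an edge. So there are walks from $a$ to $b$ of every length at least $d+\ell$.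

(a) Given two vertices of $G^n$, choose a length large enough for all $n$ coordinates at once and combine the coordinate walks. (b) If the diameter is $D<\infty$, then $d+\ell\le 2D+\ell=:N$ for all $a,b$. So walks of length exactly $N$ exist between any two vertices of $G$; use them in every coordinate. ∎

**Proposition 7.** Let $k\ge3$, $\chi(G)=k$, $G$ connected, $G\supseteq K_k$, and suppose every $k$-coloring of $G$ is frozen. Then for every $n\ge1$ every $k$-coloring of $G^n$ is trivial.

*Proof.* Induction on $n$; for $n=1$ there is nothing to prove. Let $n\ge2$ and $H=G^{n-1}$. We check the hypotheses of Lemma 5 for $A=H$, $B=G$. As $k\ge3$, $G$ is non-bipartite, so $H$ is connected by Lemma 6(a). The constant vectors with values in a $k$-clique of $G$ form a $k$-clique in $H$. Coloring $H$ by one coordinate shows $\chi(H)\le k$, so $\chi(H)=k$.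

By the induction hypothesis every $k$-coloring of $H$ is $v\mapsto\varphi(v_i)$ for some $i$ and some coloring $\varphi$ of $G$ with values in $C$. It is frozen: if $c\neq\varphi(v_i)$, the frozen coloring $\varphi$ provides $w_i\sim v_i$ with $\varphi(w_i)=c$; choose arbitrary neighbors $w_j\sim v_j$ for $j\ne i$ (there are some, since $G$ is connected with an edge). Then $w\sim v$ has color $c$.

By Lemma 5, a $k$-coloring of $G^n=H\times G$ comes either from a coloring of $G$, and is then trivial, or from a coloring of $H$, which is itself trivial by induction. ∎

## 6. The infinite strip of $k$-cliques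

**Theorem 8.** Let $k\ge3$ and let $P$ be the graph on $\mathbb Z$ with $i\sim j$ iff $1\le|i-j|\le k-1$. Then $\chi(P)=k$, every $k$-coloring of $P^n$ is trivial for every $n\ge1$, and for every infinite $\lambda$ there is a $k$-coloring of $P^\lambda$ not determined by any ultrafilter.

*Proof.*

**Step 1: the finite powers.** We verify the hypotheses of Proposition 7. The map $i\mapsto i\bmod k$ is a $k$-coloring, and any $k$ consecutive integers form a $k$-clique, so $\chi(P)=k$. $P$ is connected. Every vertex lies in a $k$-clique, on which any $k$-coloring takes all $k$ colors; so every $k$-coloring is frozen. By Proposition 7 all $k$-colorings of all $P^n$ are trivial.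

**Step 2: a coloring of $P^\lambda$ that uses two coordinates.** We use different coordinates on different components. Let $C=\mathbb Z/k$ and note $\omega\subseteq\lambda$. Let $o\in V(P^\lambda)$ be the constant vector $0$ and let $\mathcal C$ be its connected component in $P^\lambda$. Define
$$\Phi(v)=\begin{cases} v_0\bmod k & \text{if } v\in\mathcal C,\\ v_1\bmod k & \text{if } v\notin\mathcal C.\end{cases}$$
Adjacent vertices lie in the same component, so they are colored by the same rule, and each rule is proper. So $\Phi$ is a $k$-coloring.

**Step 3: inside $\mathcal C$ the ultrafilter must be principal at $0$.** Suppose $\mathscr U$ determines $\Phi$. Let $o'$ agree with $o$ except that $o'_0=1$. In coordinate $0$ use the walk $0,2,1$, which exists because $2\le k-1$; in every other coordinate use $0,1,0$. Both have length $2$, so $o'\in\mathcal C$. Now $\Phi(o)=0\neq1=\Phi(o')$, so the set $\lambda\setminus\{0\}$ on which $o,o'$ agree is not in $\mathscr U$. Hence $\{0\}\in\mathscr U$.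

**Step 4: outside $\mathcal C$ it must be principal at $1$.** Let $w_j=jk$ for $2\le j<\omega$ and $w_\xi=0$ for all other $\xi$, and let $w'$ agree with $w$ except that $w'_1=1$. A walk of length $m$ in $P^\lambda$ projects to a walk of length $m$ in each coordinate. Each step in $P$ changes an integer by at most $k-1$, so $d_P(0,jk)\ge jk/(k-1)>j$. A walk of length $m$ from $o$ to $w$ or to $w'$ would therefore give $m>j$ for every $j$ with $2\le j<\omega$, which is impossible. So $w,w'\notin\mathcal C$. As $\Phi(w)=0\ne1=\Phi(w')$, we get $\lambda\setminus\{1\}\notin\mathscr U$ and $\{1\}\in\mathscr U$.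

The disjoint sets $\{0\}$ and $\{1\}$ cannot both belong to $\mathscr U$, a contradiction. ∎

Hence the answer to the question is no for every $k\ge3$ and every infinite $\lambda$.

Compare this with Section 3. A vector with finitely many values lies in a copy of some $P^n$ that contains $o$, and $P^n$ is connected by Lemma 6(a). So all such vectors lie in $\mathcal C$ and are colored by coordinate $0$. The ultrafilter of Lemma 1 is thus $\{A:0\in A\}$, and it says nothing about $w$ and $w'$, which have infinitely many values.

**Proposition 9.** For a given $k\ge 1$, the assertion in the question (for all infinite $G$ with $\chi(G)=k$) holds exactly when $k\le2$; for $k=2$ it holds vacuously.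

*Proof.* For $k\ge3$ it fails by Theorem 8. If $k=1$, all $1$-colorings are constant, hence determined by any ultrafilter. If $k=2$, no graph satisfies the hypothesis. Indeed, let $\varphi:V(G)\to\mathbb Z/2$ be a $2$-coloring and put $\Phi(u,v,w)=\varphi(u)+\varphi(v)+\varphi(w)$ on $G^3$. Between adjacent vertices each summand changes by $1$, so the sum changes by $3=1$, and $\Phi$ is a $2$-coloring. Both colors occur in $\varphi$, so changing any one coordinate suitably changes $\Phi$. It depends on all three coordinates and is nontrivial. ∎

## 7. A bounded transport condition

We now ask which graphs do have the ultrafilter property. In Section 3, values were the problem: there may be infinitely many. If we attach to each value $x$ a finite graph of *bounded size*, there are only finitely many isomorphism *types*, and we can partition the index set by type. The theorem below says what these finite graphs must achieve. $G[S]$ denotes the induced subgraph.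

**Theorem 10.** Let $G$ be any graph with $\chi(G)=k$, $3\le k<\infty$. Fix a vertex $g$ and an edge $qq'$ of $G$. The following are equivalent.

(i) For every infinite $\lambda$, every $k$-coloring of $G^\lambda$ is determined by an ultrafilter.

(ii) For some infinite $\lambda$, every $k$-coloring of $G^\lambda$ is determined by an ultrafilter.

(iii) For every $n\ge1$ every $k$-coloring of $G^n$ is trivial, *and* there is $s<\omega$ such that for every $x\in V(G)$ there are $S,S'\subseteq V(G)$ with $|S|,|S'|\le s$, $g,x\in S$, $q,q'\in S'$ and
$$\text{every $k$-coloring $\Phi$ of $G[S]\times G[S']$ with $\Phi(g,q)=\Phi(g,q')$ satisfies $\Phi(x,q)=\Phi(x,q')$.}\tag{1}$$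

Condition (1) transports the property "does not distinguish $q$ from $q'$" from row $g$ to row $x$. We look at it in the strip $P$ for $k=3$, with $g=0$, $q=0$, $q'=1$. For $x=1$ take $S=S'=\{0,1,2\}$. By Section 1 a $3$-coloring of the product is a function of one coordinate; if $\Phi(0,0)=\Phi(0,1)$, this is the first coordinate, because a coloring of a triangle separates $0$ and $1$. So $\Phi(1,0)=\Phi(1,1)$, and (1) holds. For distant $x$ we shall see (Step 2 of Section 9) that $S$ must connect $g$ to $x$, so no bounded $s$ works in $P$.

For *finite* $G$ the second part of (iii) follows from the first. Take $S=S'=V(G)$: a $k$-coloring of $G^2$ is trivial, and if $\Phi(g,q)=\Phi(g,q')$ it cannot be given by a coloring of the second coordinate, since $q\sim q'$; so it is a function of the first coordinate and $\Phi(x,q)=\Phi(x,q')$. Thus Theorem 10 contains the known result for $k\ge3$.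

The implication (i)⇒(ii) is clear. The next two sections prove (ii)⇒(iii) and (iii)⇒(i).

## 8. Bad colorings and an ultrapower: (ii)⇒(iii)

We recall two tools. If $D$ is an ultrafilter on a set $J$, the *ultrapower* $G^J/D$ is the graph whose vertices are the classes $[(a_j)_j]$ of sequences in $V(G)$, two sequences being identified if they agree on a set in $D$; two classes are adjacent iff $\{j:a_j\sim b_j\}\in D$. For example, if $D$ is nonprincipal on $\omega\setminus\{0\}$, then in the ultrapower of the strip $P$ the class of $(j)_j$ is not joined to the class of the constant $0$ by any walk: a walk of length $m$ would give one of length $m$ from $0$ to $j$ in $P$ for $D$-many $j$, hence for arbitrarily large $j$. The second tool is compactness: for finite discrete $C$ and any $V$, the space $C^V$ is compact by Tychonoff's theorem.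

Let $\lambda$ be as in (ii); $\omega\subseteq\lambda$.

**Step 1: finite powers have only trivial colorings.** We view a coloring of $G^n$ as one of $G^\lambda$. Let $\Phi$ be a $k$-coloring of $G^n$ and put $\hat\Phi(v)=\Phi(v|_n)$, a $k$-coloring of $G^\lambda$, determined by some $\mathscr V$. Suppose $\lambda\setminus n\in\mathscr V$. For any $u,v$ let $w=u$ on $n$ and $w=v$ off $n$. Then $\hat\Phi(u)=\hat\Phi(w)$ since $u,w$ agree on $n$, and $\hat\Phi(w)=\hat\Phi(v)$ since $w,v$ agree on $\lambda\setminus n\in\mathscr V$. So $\hat\Phi$ is constant, which is impossible since $G^\lambda$ has edges. Hence $n\in\mathscr V$, and as $n$ is finite, $\{i\}\in\mathscr V$ for some $i<n$. Given $v\in V(G^n)$, extend $v$ and the constant vector $(v_i,\dots,v_i)$ to vectors of $G^\lambda$; they agree at $i$, so $\Phi(v)=\Phi(v_i,\dots,v_i)=\varphi(v_i)$ with $\varphi(a)=\Phi(a,\dots,a)$, a coloring of $G$.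

**Step 2: collecting bad finite colorings.** To prove boundedness, suppose no $s$ works. For each $j\ge1$, since $s=j$ fails, there is $x_j\in V(G)$ such that for all $S\ni g,x_j$ and $S'\ni q,q'$ of size at most $j$ there is a *bad* $k$-coloring of $G[S]\times G[S']$, that is, one with
$$\Phi(g,q)=\Phi(g,q')\quad\text{and}\quad \Phi(x_j,q)\ne\Phi(x_j,q').$$
We combine these into one object. Let $D$ be a nonprincipal ultrafilter on $\omega\setminus\{0\}$, let ${}^*G=G^{\omega\setminus\{0\}}/D$, $x=[(x_j)_j]$, and let ${}^*g$ be the class of the constant sequence $g$.

**Step 3: a bad coloring of ${}^*G\times G$.** We claim that ${}^*G\times G$ has a $k$-coloring $\Psi$ with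
$$\Psi({}^*g,q)=\Psi({}^*g,q')\quad\text{and}\quad\Psi(x,q)\neq\Psi(x,q').\tag{2}$$
For finite $S\ni{}^*g,x$ and $S'\ni q,q'$, let $\mathcal K_{S,S'}$ be the set of maps $V({}^*G\times G)\to C$ that satisfy (2) and are proper on ${}^*G[S]\times G[S']$. It is closed, since it is defined by conditions on finitely many coordinates, and $\mathcal K_{S_1\cup S_2,\,S_1'\cup S_2'}\subseteq\mathcal K_{S_1,S_1'}\cap\mathcal K_{S_2,S_2'}$. Every edge of ${}^*G\times G$ lies in some ${}^*G[S]\times G[S']$. So by compactness it suffices to show that each $\mathcal K_{S,S'}$ is nonempty.

Choose representatives of the elements of $S$, namely $(x_j)_j$ for $x$ and the constant sequence for ${}^*g$. For any two elements of $S$, the set of $j$ at which the representatives are distinct, respectively adjacent, respectively nonadjacent, as the classes are, belongs to $D$. There are finitely many pairs, so for $D$-many $j$ evaluation at $j$ is an isomorphism of ${}^*G[S]$ onto an induced subgraph $G[S_j]$, with ${}^*g\mapsto g$ and $x\mapsto x_j$. As $D$ is nonprincipal, its members are infinite, so some such $j$ satisfies $j\ge|S|,|S'|$. Then $|S_j|=|S|\le j$ and there is a bad coloring of $G[S_j]\times G[S']$.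 Pull it back to ${}^*G[S]\times G[S']$ and extend it arbitrarily; this is an element of $\mathcal K_{S,S'}$.

**Step 4: contradiction in $G^\lambda$.** We use coordinate $0$ for the factor $G$ and the coordinates $1\le j<\omega$ for the ultrapower. Put
$$\Phi(v)=\Psi\bigl([(v_j)_{1\le j<\omega}],\,v_0\bigr).$$
Adjacent $v$'s are adjacent in every coordinate, so their images are adjacent in ${}^*G\times G$, and $\Phi$ is a $k$-coloring of $G^\lambda$. By (ii) it is determined by some $\mathscr V$. Let $u,u'$ be equal to $g$ off coordinate $0$, with $u_0=q$ and $u'_0=q'$. Let $w,w'$ be equal to $x_j$ at $1\le j<\omega$ and to $g$ at coordinates outside $\omega$, with $w_0=q$ and $w'_0=q'$. By (2), $\Phi(u)=\Phi(u')$ and $\Phi(w)\ne\Phi(w')$. Since $w,w'$ agree off $\{0\}$, we have $\lambda\setminus\{0\}\notin\mathscr V$, so $\{0\}\in\mathscr V$. But $w,u$ agree at $0$, and so do $w',u'$. Hence $\Phi(w)=\Phi(u)=\Phi(u')=\Phi(w')$, a contradiction. This proves (iii).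

## 9. Partitioning the index set by types: (iii)⇒(i)

For each $x$ let $S_x,S'_x$ be sets as in (iii). Steps 1–3 extract consequences of (iii); Steps 4–7 prove (i).

**Step 1: one second factor for all $x$.** We show that $S'_x$ may be replaced by a finite set $S'$ independent of $x$. Whether (1) holds depends only on the isomorphism types of the rooted graphs $(G[S_x];g,x)$ and $(G[S'_x];q,q')$. The sizes are at most $s$, so there are finitely many types of pairs. For each type $\tau$ that occurs pick one representative $x_\tau$, and let $S'=\bigcup_\tau S'_{x_\tau}$, a finite set. Let $x$ have type $\tau$. Condition (1) holds for $x_\tau$ with $(S_{x_\tau},S'_{x_\tau})$. Applying the isomorphism $(G[S_{x_\tau}];g,x_\tau)\cong(G[S_x];g,x)$ to the first factor alone, we see that it holds for $x$ with $(S_x,S'_{x_\tau})$. Enlarging the second set preserves (1), because a coloring of $G[S_x]\times G[S']$ restricts to one of $G[S_x]\times G[S'_{x_\tau}]$. So (1) holds for $x$ with $(S_x,S')$.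

**Step 2: $G$ has finite diameter.** This will give walks of one fixed length in all powers. We claim that $x$ and $g$ lie in one component of $G[S_x]$. Otherwise let $Y$ be the component of $x$ in $G[S_x]$ and $\varphi$ a $k$-coloring of $G$. On $G[S_x]\times G[S']$ put $\Phi(a,b)=\varphi(b)$ for $a\in Y$ and $\Phi(a,b)=\varphi(a)$ for $a\notin Y$. This is proper, since adjacent vertices have first coordinates both in $Y$ or both outside $Y$. Also $\Phi(g,q)=\varphi(g)=\Phi(g,q')$, but $\Phi(x,q)=\varphi(q)\neq\varphi(q')=\Phi(x,q')$, violating (1). So $d(g,x)\le s-1$ for all $x$, and $G$ is connected of diameter at most $2(s-1)$. As $k\ge3$, $G$ is non-bipartite. Let $N$ be as in Lemma 6(b).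

**Step 3: bounded forcing sets.** We find $s_1$ such that each $x$ lies in a set $F_x$ with $|F_x|\le s_1$ and $G[F_x]$ forcing at $x$.

For $x\neq g$ take $F_x=S_x$. Suppose $\psi$ is a $k$-coloring of $G[S_x]$ and $d\notin\psi(N_{G[S_x]}[x])$. Put $\Phi(a,b)=\psi(a)$ on $G[S_x]\times G[S']$, except $\Phi(x,q')=d$. The neighbors of $(x,q')$ have colors $\psi(a)$ with $a\sim x$, all different from $d$, so $\Phi$ is proper. As $x\ne g$, $\Phi(g,q)=\psi(g)=\Phi(g,q')$, while $\Phi(x,q)=\psi(x)\neq d=\Phi(x,q')$. This violates (1).

For $x=g$, Lemma 2 says that $G$ is forcing at $g$; we need a finite set. Recall the de Bruijn–Erdős theorem: for finite $k$, a graph all of whose finite subgraphs are $k$-colorable is $k$-colorable. Let $G^+$ be $G$ plus a new vertex $g'$ adjacent to all of $N[g]$. A $k$-coloring of $G^+$ is a $k$-coloring of $G$ together with a color for $g'$ that is missing on $N[g]$. So "forcing at $g$" means exactly that $G^+$ is not $k$-colorable. Hence there is a finite $W$ with $G^+[W]$ not $k$-colorable, and we may add $g,g'$ to $W$. Put $F_g=W\setminus\{g'\}$. In $G^+[W]$ the vertex $g'$ is joined to $N_{G[F_g]}[g]$, so by the same remark $G[F_g]$ is forcing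 at $g$. Put $s_1=\max(s,|F_g|)$.

**Step 4: the ultrafilter.** Let $\lambda$ be infinite and $\Phi$ a $k$-coloring of $G^\lambda$. By the first part of (iii), Lemma 1 applies; let $\mathscr U$ and $\varphi$ be as there. It remains to show that $\mathscr U$ determines $\Phi$.

**Step 5: passing to a single finite graph.** We replace the many values of $v$ by one type. Let $v,v'$ agree on $P\in\mathscr U$; we must show $\Phi(v)=\Phi(v')$, and may assume $P\ne\lambda$. For $x\in V(G)$ let
$$X_0(x)=\{x\},\qquad X_{m+1}(x)=\bigcup_{y\in X_m(x)}F_y\ \supseteq\ X_m(x),$$
$$Z(x)=\{g\}\cup X_N(x)\cup\bigcup_{y\in X_N(x)}S_y .$$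
The inclusion holds because $y\in F_y$. We have $|X_m(x)|\le s_1^m$ and $|Z(x)|\le 1+s_1^N+s\,s_1^N$, so the rooted graphs $(G[Z(x)];x,g)$ have only finitely many isomorphism types. Split $P$ according to the type of $(G[Z(v_\xi)];v_\xi,g)$. One of the finitely many pieces, call it $P'$, is in $\mathscr U$. It is nonempty. Fix $\xi_0\in P'$, write $x_0=v_{\xi_0}$, $Z=Z(x_0)$, $X_m=X_m(x_0)$, and choose isomorphisms
$$e_\xi:G[Z]\to G[Z(v_\xi)],\qquad e_\xi(x_0)=v_\xi,\quad e_\xi(g)=g\qquad(\xi\in P').$$
Then $e(z)=(e_\xi(z))_{\xi\in P'}$ is a homomorphism $G[Z]\to G^{P'}$, with $e(x_0)=v|_{P'}$ and $e(g)$ the constant vector $g$.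

Let $Q'=\lambda\setminus P'$, which is nonempty because $P'\subseteq P\ne\lambda$. For $z\in Z$ and $w\in V(G^{Q'})$ let $\Theta(z,w)$ be the $\Phi$-color of the vector equal to $e(z)$ on $P'$ and to $w$ on $Q'$. Since $e$ is a homomorphism, $\Theta$ is a $k$-coloring of $G[Z]\times G^{Q'}$. Write $\bar b$ for the constant vector $b$ in $G^{Q'}$. We want to show that $\Theta(x_0,w)$ does not depend on $w$.

**Step 6: $\psi:=\Theta(\cdot,\bar q)$ is a proper coloring of $G[X_N]$.** This is the properness on which an argument like that of Lemma 3 rests, and here (1) is used. Let $y\in X_N$, so $S_y\subseteq Z$. Restricting $\Theta$ to $S_y\times\{\bar b:b\in S'\}$ gives a $k$-coloring of $G[S_y]\times G[S']$. Since $P'\in\mathscr U$,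
$$\Theta(g,\bar q)=\Phi([g,q]_{P'})=\varphi(g)=\Phi([g,q']_{P'})=\Theta(g,\bar q').$$
By (1), for $y$ and $(S_y,S')$, we get $\Theta(y,\bar q)=\Theta(y,\bar q')$. If $y'\sim y$ with $y'\in X_N$, then $(y,\bar q')\sim(y',\bar q)$, so
$$\psi(y)=\Theta(y,\bar q)=\Theta(y,\bar q')\ne\Theta(y',\bar q)=\psi(y').$$

**Step 7: $\Theta(x_0,w)=\psi(x_0)$ for every $w$.** We walk from $\bar q$ to $w$, and lose one layer $X_m$ at each step. By Lemma 6(b) there is a walk $\bar q=w_0,w_1,\dots,w_N=w$ in $G^{Q'}$. We show by induction on $m$ that
$$\Theta(y,w_m)=\psi(y)\qquad\text{for all } y\in X_{N-m}.\tag{3}$$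
For $m=0$ this is the definition of $\psi$. Suppose (3) holds for $m<N$ and let $y\in X_{N-m-1}$, so that $F_y\subseteq X_{N-m}\subseteq X_N$. By Step 6, $\psi|_{F_y}$ is a $k$-coloring of $G[F_y]$, which is forcing at $y$. So for each $c\neq\psi(y)$ there is $y'\in F_y$ with $y'\sim y$ and $\psi(y')=c$. By (3), $\Theta(y',w_m)=c$. Since $(y',w_m)\sim(y,w_{m+1})$, we have $\Theta(y,w_{m+1})\neq c$. All colors but $\psi(y)$ are excluded, so $\Theta(y,w_{m+1})=\psi(y)$. For $m=N$ we have $X_0=\{x_0\}$, which gives the claim.

Finally, $v|_{P'}=v'|_{P'}=e(x_0)$, so
$$\Phi(v)=\Theta(x_0,v|_{Q'})=\psi(x_0)=\Theta(x_0,v'|_{Q'})=\Phi(v').$$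
So $\Phi$ is determined by $\mathscr U$, and Theorem 10 is proved. ∎

## 10. Graphs containing a $k$-clique

If $G$ contains a $k$-clique, the products disappear from the criterion, because Lemma 4 yields (1).

**Theorem 11.** Let $\chi(G)=k\ge3$ and $G\supseteq K_k$.

(A) All $k$-colorings of all $G^n$, $n\ge1$, are trivial iff $G$ is connected and every $k$-coloring of $G$ is frozen.

(B) For some (equivalently, every) infinite $\lambda$ all $k$-colorings of $G^\lambda$ are determined by an ultrafilter iff $G$ has finite diameter and there is $s$ such that every $x\in V(G)$ lies in a set $F_x$ with $|F_x|\le s$ and $G[F_x]$ forcing at $x$.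

*Proof.* (A) "⇐" is Proposition 7 and "⇒" is Lemma 2.

(B) "For some" and "for every" are equivalent by (i)⇔(ii) in Theorem 10.

"⇒": By Theorem 10, (iii) holds. Steps 2 and 3 of Section 9 use only (iii) (and Step 1); they give finite diameter and bounded forcing sets.

"⇐": We verify (iii) of Theorem 10 for a suitable choice of $g,q,q'$. $G$ is connected. It contains, for each $x$, the subgraph $G[F_x]$ forcing at $x$, so $G$ is forcing at every $x$ and all its $k$-colorings are frozen. By (A) the first part of (iii) holds.

For the second part let $D$ be the diameter, let $g$ be arbitrary, let $q\neq q'$ lie in a $k$-clique with vertex set $K$, and put $S'=K$. For $x=g$ take $S=\{g\}$; (1) is then trivially true. Let $x\ne g$. We may replace $F_x$ by the vertex set of the component of $x$ in $G[F_x]$. This is still forcing at $x$: a $k$-coloring of that component extends to $G[F_x]$ by coloring the other components with a $k$-coloring of $G$, and $N_{G[F_x]}[x]$ lies in the component. Let $S$ be the union of $F_x$ and the vertex set of a shortest path from $g$ to $x$, so $|S|\le s+D+1$. Then $T=G[S]$ is connected and, containing $G[F_x]$, forcing at $x$.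

Let $\Phi$ be a $k$-coloring of $T\times G[K]$ with $\Phi(g,q)=\Phi(g,q')$, and let $f_t=\Phi(t,\cdot)$. Then $f_g$ is not a bijection. By Lemma 4(a) no $f_t$ is one, since otherwise $f_g$ would equal it. By Lemma 4(b), $f_x$ is constant, so $\Phi(x,q)=\Phi(x,q')$. Thus (1) holds with the bound $\max(s+D+1,k)$, and Theorem 10 applies. ∎

**Corollary 12.** Let $\chi(G)=k\ge3$ and suppose every vertex of $G$ lies in a $k$-clique. Then all $k$-colorings of all finite powers $G^n$ are trivial iff $G$ is connected. All $k$-colorings of $G^\lambda$ are determined by an ultrafilter, for some (equivalently every) infinite $\lambda$, iff $G$ has finite diameter.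

*Proof.* A $k$-clique containing $x$ is forcing at $x$. So all $k$-colorings are frozen, and the first statement is Theorem 11(A). For the second take $F_x$ to be a $k$-clique containing $x$, so $s=k$ works in Theorem 11(B). ∎

For instance, the complete $k$-partite graph with infinite classes has diameter $2$ and every vertex lies in a $k$-clique, so it has the ultrafilter property for every $k\ge3$.

## 11. Finite diameter with unbounded forcing sets

The strip $P$ has forcing sets of size $k$ but infinite diameter. We now let the other condition of Theorem 11(B) fail alone. Thus, when $\chi(G)=k\ge3$ and the largest cliques of $G$ have size $k$, the two conditions are independent, and each failure gives a negative answer to the question. The construction enlarges the third example of Section 4: a vertex $x$ attached to two distant vertices of a strip of triangles, whose colors are related only through the whole piece of strip between them. A hub joined to many vertices keeps the diameter small.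

**Proposition 13.** For every $k\ge3$ there is an infinite graph $G$ of diameter at most $4$ with $\chi(G)=k$, all $k$-colorings of all $G^n$ trivial, and such that for every infinite $\lambda$ some $k$-coloring of $G^\lambda$ is not determined by an ultrafilter.

*Proof.*

**Step 1: the graph for $k=3$.** We define it and check diameter and chromatic number. The vertices are the integers $i\ge0$ and $x_n$ ($n\ge1$). The edges are $ij$ for $|i-j|\in\{1,2\}$; $0i$ for all $i\not\equiv0\pmod3$; and $x_ny_n$, $x_nz_n$, where
$$y_n=3\cdot4^n+1,\qquad z_n=6\cdot4^n+2 .$$
Note $y_n\equiv1$ and $z_n\equiv2\pmod 3$. The map $i\mapsto i\bmod3$, $x_n\mapsto0$ is a $3$-coloring, and $\{0,1,2\}$ is a triangle, so $\chi(G)=3$ and $G\supseteq K_3$. An integer $i\not\equiv0$ is adjacent to $0$; an integer $i\equiv0$, $i>0$, is adjacent to $i+1\not\equiv0$; and $x_n$ is adjacent to $y_n$, a neighbor of $0$. So every vertex is within distance $2$ of $0$, and the diameter is at most $4$.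

**Step 2: all finite powers have only trivial colorings.** By Theorem 11(A) it suffices to see that all $3$-colorings of $G$ are frozen. The triangles $\{i,i+1,i+2\}$ and $\{i+1,i+2,i+3\}$ share an edge, so $i+3$ gets the color of $i$. Hence in any $3$-coloring the integers are colored by their residue mod $3$, up to a permutation of colors. Every integer lies in a triangle and sees all colors. The neighbors $y_n\equiv1$ and $z_n\equiv2$ of $x_n$ have two different colors, and $x_n$ has the third.

**Step 3: forcing sets at $x_n$ have at least $4^n$ elements.** Let $x_n\in F$ with $|F|<4^n$; we find a $3$-coloring of $G[F]$ that misses a color on the closed neighborhood of $x_n$. Strictly between $y_n$ and $z_n$ there are $z_n-y_n-1=3\cdot4^n$ integers, hence at least $4^n$ disjoint pairs of consecutive integers. Fewer than $4^n$ of these pairs meet $F$. So there are $m,m+1\notin F$ with $y_n<m<m+1<z_n$. Color $G-\{m,m+1\}$ as follows: integers $<m$ by their residue mod $3$; integers $>m+1$ by their residue with the colors $1,2$ exchanged; all $x_j$ by $0$.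

This is proper. Among the integers $<m$, and among the integers $>m+1$, it is the residue coloring up to a permutation of colors. Integers $a<m$ and $b>m+1$ satisfy $b-a\ge3$, so an edge between them can only join $a=0$, which has color $0$, to some $b\not\equiv0$, which has color $1$ or $2$. The neighbors of $x_j$ have residues $1$ and $2$, so they have color $1$ or $2$, while $x_j$ has color $0$.

Now $y_n<m$ has color $1$, and $z_n>m+1$ has residue $2$ and hence color $1$. So color $2$ is missing on the closed neighborhood of $x_n$. Restricting to $F$, we see that $G[F]$ is not forcing at $x_n$.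

So no bound $s$ as in Theorem 11(B) exists, and for every infinite $\lambda$ some $3$-coloring of $G^\lambda$ is not determined by an ultrafilter.

**Step 4: $k>3$.** We add a clique that uses up the remaining colors. Let $G$ be the graph of Step 1 and let $G'$ be $G$ joined completely with a clique $M=K_{k-3}$. Any two vertices of $G$ have a common neighbor in $M$, and vertices of $M$ are adjacent to all others, so the diameter is $2$. A triangle of $G$ together with $M$ is a $K_k$, and $\chi(G')=k$.

In any $k$-coloring of $G'$, $M$ uses $k-3$ colors and $G$ is colored by the other three. A vertex of $M$ is adjacent to everything else and sees all $k$ colors, as $G$ contains a triangle. A vertex of $G$ sees in its closed neighborhood in $G$ the three colors used on $G$, by Step 2, and in $M$ the remaining ones. So all $k$-colorings of $G'$ are frozen, and $G'$ is connected. By Theorem 11(A) all $k$-colorings of all powers $G'^n$ are trivial.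

Let $x_n\in F\subseteq V(G')$ with $|F\cap V(G)|<4^n$. By Step 3, $G[F\cap V(G)]$ has a $3$-coloring with a color missing on the closed neighborhood of $x_n$. Color $F\cap M$ injectively with the $k-3$ other colors. This gives a $k$-coloring of $G'[F]$ in which that color is still missing on the closed neighborhood of $x_n$, so $G'[F]$ is not forcing at $x_n$. Forcing sets are again unbounded, and Theorem 11(B) gives the claim for every infinite $\lambda$. ∎
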